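# Coinciding value sets of o-polynomials

## 1. The guess: $q(q-1)$ different value sets unless $f$ is additive

Let $m\ge 2$ and $q=2^m$. Take a suitable permutation polynomial $f$ of $\mathrm{GF}(q)$, add to it an affine function $bx+c$ with $b\ne 0$, and record the set of values of the sum. There are $q(q-1)$ pairs $(b,c)$. How many different sets do we see? The answer one would first guess is: all $q(q-1)$ of them are different, unless $f$ has so much linear structure that coincidences are forced. We now make this precise and then test it.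

**Definition 1.** A polynomial $f\in\mathrm{GF}(q)[x]$ with $\deg f<q$ is an *o-polynomial* over $\mathrm{GF}(q)$ if

1. $f$ is a permutation polynomial of $\mathrm{GF}(q)$ with $f(0)=0$;
2. for every $s\in\mathrm{GF}(q)$ the function $f_s(x)=\frac{f(x+s)+f(s)}{x}$ for $x\ne0$, with $f_s(0)=0$, is a permutation of $\mathrm{GF}(q)$.

Condition 2 says that from each point of the graph of $f$, the slopes to the other points are all the nonzero field elements, each once.

**Definition 2.** Write $V(g)=\{g(x):x\in\mathrm{GF}(q)\}$. For $b\in\mathrm{GF}(q)^*$, $c\in\mathrm{GF}(q)$ put $B_{(f,b,c)}=V(f(x)+bx+c)$ and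
$$\mathcal B_{(f,q/2)}=\{B_{(f,b,c)}: b\in\mathrm{GF}(q)^*,\ c\in\mathrm{GF}(q)\},$$
repeated blocks counted once. We abbreviate $V_b=V(f(x)+bx)$, so that $B_{(f,b,c)}=V_b+c$.

We use the following textbook facts about $\mathrm{GF}(q)$ throughout.

* (F1) Squaring is additive and bijective; $\sqrt{\cdot}$ denotes its inverse, which is additive too.
* (F2) The absolute trace $\mathrm{Tr}:\mathrm{GF}(q)\to\mathrm{GF}(2)$ is additive and onto, and $\mathrm{Tr}(z^2)=\mathrm{Tr}(z)$. Its kernel $T_0$ has $q/2$ elements and equals $\{z^2+z: z\in\mathrm{GF}(q)\}$. So $z^2+z=\kappa$ is solvable in $\mathrm{GF}(q)$ if and only if $\mathrm{Tr}(\kappa)=0$. If $\mathrm{Tr}(\kappa)=1$, the roots $\delta,\delta+1$ lie in $\mathrm{GF}(q^2)\setminus\mathrm{GF}(q)$ and are exchanged by $z\mapsto z^q$.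
* (F3) Every function on $\mathrm{GF}(q)$ is given by a unique polynomial of degree $<q$. The sum $\sum_{x\in\mathrm{GF}(q)}x^i$ is $1$ if $i\ge1$ and $(q-1)\mid i$, and is $0$ for all other $i\ge0$ (with $x^0=1$).

The suffix $q/2$ in $\mathcal B_{(f,q/2)}$ is explained by the first lemma.

**Lemma 1.** If $f$ is an o-polynomial and $b\neq0$, then $x\mapsto f(x)+bx$ takes each of its values exactly twice. In particular $|V_b|=q/2$.

*Proof.* Fix $s$. For $x\ne s$ we have $f(x)+bx=f(s)+bs$ if and only if $f_s(x+s)=b$. Since $f_s$ is a permutation with $f_s(0)=0$ and $b\ne0$, exactly one nonzero element $x+s$ satisfies this. So each $s$ shares its value with exactly one other point. $\square$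

**The additive case.** Let $f(x)=(ax)^{2^h}$ with $a\ne0$, $1\le h<m$, $\gcd(h,m)=1$. This is an o-polynomial: it is an additive bijection, and $f_s(x)=a^{2^h}x^{2^h-1}$ is a permutation because $\gcd(2^h-1,2^m-1)=2^{\gcd(h,m)}-1=1$. Here coincidences are forced. The map $f(x)+bx$ is additive, so $V_b$ is a subgroup with $q/2$ elements. It lies in the hyperplane $\{y:\mathrm{Tr}(\gamma y)=0\}$, $\gamma=\beta^{2^h}\ne0$, exactly when $\mathrm{Tr}(\gamma a^{2^h}x^{2^h}+\gamma bx)=\mathrm{Tr}\bigl((\beta a+\beta^{2^h}b)x\bigr)=0$ for all $x$, that is, when $\beta^{2^h-1}=a/b$. For each $b$ there is one such $\beta$, and for each $\beta$ one such $b$. Hence $V_b$ runs through all $q-1$ hyperplanes, each once; each has two translates; and $|\mathcal B_{(f,q/2)}|=2(q-1)$.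

The guess is that nothing else can go wrong. It is a conjecture in Cunsheng Ding and Chunming Tang, "Combinatorial $t$-designs from special polynomials", arXiv:1903.07375 (2019).

**Conjecture.** Let $f$ be any o-polynomial over $\mathrm{GF}(q)$ such that $f(x)\ne(ax)^{2^h}$ for all $a\in\mathrm{GF}(q)^*$ and all $h$ with $1\le h<m$ and $\gcd(h,m)=1$. Then $|\mathcal B_{(f,q/2)}|=q(q-1)$.

The tests in the next two sections prove the following.

**Theorem 1.** The conjecture holds for $q=4$ (vacuously) and $q=8$. Moreover, for every $q\ge8$ the o-polynomial $x^{q-2}$ has $|\mathcal B_{(f,q/2)}|=q(q-1)$.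

## 2. The fields with 4 and 8 elements

To list all o-polynomials over a tiny field we first cut down the possible exponents.

**Lemma 2.** An o-polynomial $f$ over $\mathrm{GF}(q)$, $q>2$, has only terms of even exponent.

*Proof.* Fix $s$. The polynomial $f(x+s)+f(s)$ has degree at most $q-1$ and is divisible by $x$. The quotient has degree at most $q-2$, and its value at $x=0$ is $f'(s)$, the formal derivative at $s$. By (F3) the sum of the quotient over all $x\in\mathrm{GF}(q)$ is $0$, so $\sum_{x\neq0}f_s(x)=f'(s)$. But $f_s$ is a permutation with $f_s(0)=0$, so the left side is the sum of all field elements, which is $0$ because $q>2$. Hence $f'$ vanishes on $\mathrm{GF}(q)$. As $\deg f'\le q-2$, we get $f'=0$, and this kills all odd exponents. $\square$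

**The case $q=4$.** Since $f(0)=0$, Lemma 2 leaves $f=Ax^2$ with $A\ne0$, and $A=a^2$ for some $a$. This is excluded by the hypothesis of the conjecture ($h=1$), so the conjecture is vacuous.

**The case $q=8$.** Now $f=Ax^2+Bx^4+Cx^6$.

Suppose $C=0$. Then $f_0(x)=Ax+Bx^3$ vanishes only at $0$. If $A,B\ne0$, it would also vanish at $x=\sqrt{A/B}\neq 0$. So $f=Ax^2$ or $f=Bx^4$. Every $A$ is of the form $a^2$ and every $B$ of the form $a^4$, so both are excluded ($h=1,2$).

Suppose $C\neq0$. The polynomial $C^{-1}f$ is again an o-polynomial, and $C^{-1}B_{(f,b,c)}=B_{(C^{-1}f,\,C^{-1}b,\,C^{-1}c)}$, so the number of blocks does not change. We may take $C=1$. Then $G=f_0=Ax+Bx^3+x^5$ is a permutation of $\mathrm{GF}(8)$, so $\sum_xG(x)^3=\sum_xx^3=0$ by (F3). Expand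
$$G^3=G\cdot G^2=(Ax+Bx^3+x^5)(A^2x^2+B^2x^6+x^{10}).$$
The exponents that occur are $3,7,11$, then $5,9,13$, then $7,11,15$. The only multiple of $7$ is $7$ itself, coming from $x\cdot x^6$ and $x^5\cdot x^2$. Hence $AB^2+A^2=0$. If $A=0$, then $G=x^3(x^2+B)$ vanishes only at $0$, so $B=0$. In all cases $A=B^2$. Put $s=\sqrt B$. Then
$$f(x)=x^6+s^2x^4+s^4x^2=(x^2+s^2)^3+s^6=(x+s)^6+s^6 .$$
Substituting $x+s$ for $x$ turns $f(x)+bx+c$ into $x^6+bx+(c+bs+s^6)$. For each $b$ this only shifts $c$, so the blocks of $f$ are exactly the blocks of $x^6=x^{q-2}$. It remains to count those, and we do so for every $q\geq 8$ at once.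

## 3. The inverse function $x^{q-2}$

Let $q\ge8$ and $f(x)=x^{q-2}=x^{-1}$, with the convention $0^{-1}=0$.

**Step 1: $f$ is an o-polynomial.** Clearly $f$ is a permutation with $f(0)=0$, and $f_0(x)=x^{-2}$ is a permutation. For $s\ne0$ and $x\ne0,s$,
$$f_s(x)=\frac1x\Bigl(\frac1{x+s}+\frac1s\Bigr)=\frac1{s(x+s)} .$$
As $x+s$ runs over all elements except $0$ and $s$, these values run over all nonzero elements except $s^{-2}$. The remaining values are $f_s(s)=s^{-2}$ and $f_s(0)=0$. So $f_s$ is a permutation.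

**Step 2: describe $V_b$ by a trace condition.** We have $0\in V_b$ from $x=0$. For $y\ne0$, the equation $x^{-1}+bx=y$ is solvable if and only if $bx^2+yx+1=0$ is. With $x=(y/b)w$ this becomes $w^2+w=b/y^2$, solvable if and only if $\mathrm{Tr}(b/y^2)=\mathrm{Tr}(\sqrt b/y)=0$. Hence
$$V_b=\sqrt b\,V,\qquad V=\{y:\mathrm{Tr}(y^{-1})=0\},\qquad |V|=q/2 .$$

**Step 3: reduce a coincidence to an affine symmetry of $V$.** Suppose $V_b+c=V_{b'}+c'$ with $(b,c)\ne(b',c')$. Dividing by $\sqrt{b'}$ gives $V=\lambda V+d$ with $\lambda=\sqrt{b/b'}$ and $d=(c+c')/\sqrt{b'}$. If $\lambda=1$, then $b=b'$, so $c\ne c'$ and $d\ne0$.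

**Step 4: exclude $\lambda\neq1$ by counting cycles.** The map $y\mapsto\lambda y+d$ permutes $V$. On $\mathrm{GF}(q)$ it has the single fixed point $d/(1+\lambda)$. After moving this point to $0$ the map is multiplication by $\lambda$, so all other cycles have length $n=\mathrm{ord}(\lambda)>1$, and $n\mid q-1$. Since $V$ is a union of cycles, $q/2\equiv0$ or $1\pmod n$, so $q\equiv0$ or $2\pmod n$. But $q\equiv1\pmod n$. Either way $n\mid1$, a contradiction.

**Step 5: exclude $\lambda=1$, that is, show that $V$ has no period $d\ne0$.** Suppose $V+d=V$. Then $y\in V$ if and only if $y+d\in V$, so $\mathrm{Tr}\bigl(\frac1y+\frac1{y+d}\bigr)=0$ for $y\ne0,d$. Put $y=dz$ and $\theta=1/d$; then $\frac1y+\frac1{y+d}=\frac{d}{d^2(z^2+z)}=\frac{\theta}{z^2+z}$. As $z$ runs over the elements other than $0,1$, $z^2+z$ runs over $T_0\setminus\{0\}$. So the map $w\mapsto w^*=\theta/w$ sends $T_0\setminus\{0\}$ into itself.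

We claim that $a^2b/\theta\in T_0$ for all $a,b\in T_0\setminus\{0\}$. If $ab=\theta$, this element is $a$. Otherwise $b^*+a=(\theta+ab)/b$ is a nonzero element of $T_0$, so $(b^*+a)^*=\theta b/(\theta+ab)\in T_0$. Then
$$a^*+(b^*+a)^*=\frac\theta a+\frac{\theta b}{\theta+ab}=\frac{\theta^2}{a(\theta+ab)}\in T_0\setminus\{0\}.$$
Applying $*$ once more, $a(\theta+ab)/\theta=a+a^2b/\theta\in T_0$. Subtracting $a$ proves the claim.

Let $K=\{c\in\mathrm{GF}(q): cT_0\subseteq T_0\}$. It contains $1$ and is closed under addition and multiplication, so, being finite, it is a subfield. By the claim it contains $a^2/\theta$ for all $a\in T_0$, hence $|K|\ge q/2>\sqrt q$, as $q\ge8$. A proper subfield has at most $\sqrt q$ elements, so $K=\mathrm{GF}(q)$. Then $T_0$ is a nonzero ideal of the field $\mathrm{GF}(q)$, so $T_0=\mathrm{GF}(q)$, a contradiction.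

So all $q(q-1)$ pairs $(b,c)$ give different blocks. For $q=8$ the number is $56$, which completes Section 2 and the proof of Theorem 1. $\blacksquare$

## 4. An additive step of $f$ is a period of its value sets

So far the guess stands. A sensible person would now try to copy Section 3 for a general $f$. In particular one must show, as in Step 5, that no $V_b$ has a *period*: an element $d\ne0$ with $V_b+d=V_b$. (For $f=x^2$ every $V_b$ is a subgroup and each of its elements is a period.) Step 5 used the special form of $V$. For general $f$, is there anything in Definition 1 that forbids periods? Suppose that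
$$f(x+1)=f(x)+1\qquad\text{for all }x. \tag{1}$$
Then $f(x+1)+b(x+1)=\bigl(f(x)+bx\bigr)+(1+b)$, so
$$V_b+(1+b)=V_b . \tag{2}$$
For $b\neq0,1$ this is a nonzero period. This is exactly where the attempt stops: condition (1) says that $f_s(1)=1$ for every $s$, and this is no visible conflict with each $f_s$ being a permutation. So the question changes to: *is there an o-polynomial with the single additive step (1) that is not additive?*

**The shape of candidates.** If (1) holds, then $f(x)+\sqrt x$ is unchanged under $x\mapsto x+1$, so it is a function of $w=x^2+x$. Thus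
$$f(x)=\sqrt x+Q(w),\qquad w=x^2+x\in T_0. \tag{3}$$
Since $\sqrt x+x=\sqrt w$, we have $f(x)+x=\sqrt w+Q(w)$. Lemma 1 with $b=1$ gives a necessary condition:
$$w\mapsto\sqrt w+Q(w)\ \text{ is injective on } T_0. \tag{4}$$

With $Q=0$ we get $\sqrt x=x^{2^{m-1}}$, which is additive. A simple function without poles on $T_0$ is $1/(w+\kappa)$ with $\mathrm{Tr}(\kappa)=1$, so let us try it, with the constant adjusted so that $f(0)=0$.

**A test over $\mathrm{GF}(8)$.** Let $\alpha^3=\alpha+1$. Then $\mathrm{Tr}(\alpha)=\alpha+\alpha^2+\alpha^4=0$ and $T_0=\{0,\alpha,\alpha^2,\alpha^4\}$. Take $\kappa=1$, which has trace $1$. For $w=\alpha$ we have $\sqrt w=\alpha^4$ and $1/(w+1)=1/\alpha^3=\alpha^4$, so $\sqrt w+1/(w+1)=0$. Squaring everything, for $w=\alpha^2$ the sum is $0$ again. So (4) fails and $\sqrt x+1/(x^2+x+1)+1$ is not an o-polynomial over $\mathrm{GF}(8)$.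

Now add the square of the new term: $Q(w)=\frac1{w+1}+\frac1{(w+1)^2}$. Then $\sqrt w+Q(w)$ sends $0\mapsto0$ and $\alpha\mapsto\alpha^4+\alpha^4+\alpha^8=\alpha$, and by squaring $\alpha^2\mapsto\alpha^2$, $\alpha^4\mapsto\alpha^4$. Condition (4) holds. This second choice will turn out to be right. For $\mathrm{Tr}(\kappa)=1$ put $N(x)=x^2+x+\kappa$, which has no zero in $\mathrm{GF}(q)$, and
$$f_\kappa(x)=\sqrt x+\frac1{N(x)}+\frac1{N(x)^2}+\frac1\kappa+\frac1{\kappa^2}. \tag{5}$$

**Theorem 2.** For every $m\ge2$ and every $\kappa\in\mathrm{GF}(q)$ with $\mathrm{Tr}(\kappa)=1$, $f_\kappa$ is an o-polynomial over $\mathrm{GF}(q)$ with $f_\kappa(x+1)=f_\kappa(x)+1$. If $m\ge4$, then $f_\kappa$ is not of the form $(ax)^{2^h}$ with $1\le h<m$, $\gcd(h,m)=1$, and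
$$|\mathcal B_{(f_\kappa,q/2)}|\le\frac{q(q-2)}2+2<q(q-1).$$

**Theorem 3.** If $m\ge15$, then $|\mathcal B_{(f_\kappa,q/2)}|=\frac{q(q-2)}2+2$ exactly.

Together with Theorem 1 this settles the conjecture: it holds for $m=2$ (vacuously) and $m=3$, and it is false for every $m\ge4$. For $q=16$, for example, $f_\kappa$ has at most $114$ blocks instead of $240$.

The condition $m\ge4$ has a reason. For $q=4$, $N(x)$ lies in the set $\{\omega,\omega^2\}$ of trace-one elements, so $1/N+1/N^2=\omega+\omega^2=1$ for all $x$ and $f_\kappa=\sqrt x=x^2$. For $q=8$ and $\kappa=1$, the computation above gives $\sqrt w+Q(w)=w$ on $T_0$, so $f_1(x)=x+w=x^2$. Both are translation monomials.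

## 5. A determinant on the norm-one circle of $\mathrm{GF}(q^2)$

We need a way to verify condition 2 of Definition 1. First we put it into symmetric form.

**Lemma 3.** Let $f(0)=0$. Then $f$ is an o-polynomial if and only if

* (i) $f$ is injective, and
* (ii) $\Delta_f(a,b,c):=f(a)(b+c)+f(b)(c+a)+f(c)(a+b)\ne0$ for all distinct $a,b,c$.

Moreover $\Delta_f$ is unchanged when a function $\gamma x+\epsilon$ is added to $f$.

*Proof.* Each $f_s$ is a permutation with $f_s(0)=0$ if and only if it has no zero at $x\ne0$ and is injective on the nonzero elements. That $f_s(x)\ne0$ for all $x\neq0$ and all $s$ is (i). For distinct $a,b,c$, $f_c(a+c)=f_c(b+c)$ means $(f(a)+f(c))(b+c)=(f(b)+f(c))(a+c)$, which rearranges to $\Delta_f(a,b,c)=0$. The last statement holds because $a(b+c)+b(c+a)+c(a+b)=0$ and $(b+c)+(c+a)+(a+b)=0$ in characteristic $2$. $\square$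

Attacking (ii) for $f_\kappa$ directly is unpleasant: three variables, three denominators $N(a),N(b),N(c)$, and the hypothesis $\mathrm{Tr}(\kappa)=1$ has to enter somewhere. The way past this is to see $\Delta_f(a,b,c)$ as the $3\times3$ determinant with rows $(1,a,f(a))$, $(1,b,f(b))$, $(1,c,f(c))$. Scaling rows does not affect whether it vanishes. So we may rescale the row $(t,1,\cdot)$ so that $t+\delta$, with $\delta^2+\delta+\kappa=0$, gets norm $1$. The hypothesis $\mathrm{Tr}(\kappa)=1$ is what puts $\delta$ outside $\mathrm{GF}(q)$.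

**Notation on the circle.** For $z\in\mathrm{GF}(q^2)$ let $\bar z=z^q$, let $\mu=\{u\in \mathrm{GF}(q^2):u\bar u=1\}$, and put
$$[u,v]=u\bar v+\bar uv\in\mathrm{GF}(q).$$
This is $\mathrm{GF}(q)$-bilinear, and alternating since $[u,u]=2u\bar u=0$. For a function $g:\mu\to\mathrm{GF}(q)$ and $u,v,w\in\mu$ put
$$D_g(u,v,w)=g(u)[v,w]+g(v)[w,u]+g(w)[u,v].$$
If $u=u'+u''\delta$ with $u',u''\in\mathrm{GF}(q)$, then $[u,v]=u'v''+u''v'$ because $[1,\delta]=\delta+\bar\delta=1$. So $D_g(u,v,w)$ is the determinant with rows $(u',u'',g(u))$, and so on. As an example, for $q=4$ the circle $\mu$ consists of the five fifth roots of unity in $\mathrm{GF}(16)$.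

**Lemma 4 (from the circle to the line).** Let $\mathrm{Tr}(\kappa)=1$ and $\delta^2+\delta+\kappa=0$. For $t\in\mathrm{GF}(q)$ put $\rho_t=\sqrt{N(t)}\in\mathrm{GF}(q)^*$ and $u_t=(t+\delta)/\rho_t$. Then the elements $u_t$ and $1$ are pairwise distinct elements of $\mu$. For $g:\mu\to\mathrm{GF}(q)$ and $\psi(t)=\rho_t\,g(u_t)$, and distinct $a,b,c\in\mathrm{GF}(q)$,
$$D_g(u_a,u_b,u_c)=\frac{\Delta_\psi(a,b,c)}{\rho_a\rho_b\rho_c},\qquad D_g(u_a,u_b,1)=\frac{\psi(a)+\psi(b)+g(1)(a+b)}{\rho_a\rho_b}. \tag{6}$$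

*Proof.* By (F2), $\bar\delta=\delta+1$ and $\delta\bar\delta=\kappa$, so $(t+\delta)(t+\bar\delta)=t^2+t+\kappa=N(t)=\rho_t^2$ and $u_t\in\mu$. Since $1,\delta$ are linearly independent over $\mathrm{GF}(q)$, $u_t\ne1$. If $u_t=u_s$, the coefficients of $\delta$ give $\rho_t=\rho_s$, and then $t=s$. Next,
$$[t+\delta,s+\delta]=(t+\delta)(s+\bar\delta)+(t+\bar\delta)(s+\delta)=(t+s)(\delta+\bar\delta)=t+s,\qquad [t+\delta,1]=\delta+\bar\delta=1.$$
Hence $[u_t,u_s]=\frac{t+s}{\rho_t\rho_s}$ and $[u_t,1]=\frac1{\rho_t}$. Insert these and $g(u_t)=\psi(t)/\rho_t$ into the definition of $D_g$; this gives (6). $\square$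

**Which $g$?** Since $u_{t+1}=(t+\bar\delta)/\rho_t=\bar u_t$ (note $N(t+1)=N(t)$), any $g$ with $g(\bar u)=g(u)$ gives $\psi(t+1)=\psi(t)$, and then $\psi(t)+t+\text{const}$ has property (1). So consider, for odd $k$,
$$g_k(u)=1+u^k+\bar u^k\in\mathrm{GF}(q),\qquad g_k(1)=1,\qquad D_k=D_{g_k}.$$
To find the corresponding $\psi_k$, put $p_j=(t+\delta)^j+(t+\bar\delta)^j$. The two elements $t+\delta,t+\bar\delta$ have sum $1$ and product $N=N(t)$, so $p_0=0$, $p_1=1$, $p_j=p_{j-1}+Np_{j-2}$. This gives $p_2=1$, $p_3=1+N$, $p_4=1$, $p_5=1+N+N^2$. Since $\psi_k(t)=\rho_t+p_k/\rho_t^{k-1}$ and $\rho_t=t+\sqrt t+\sqrt\kappa$,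
$$\psi_1=\rho_t+1,\qquad \psi_3=\rho_t+1+\frac1N,\qquad \psi_5(t)=t+\sqrt t+\sqrt\kappa+1+\frac1{N(t)}+\frac1{N(t)^2}. \tag{7}$$
Adding $t+\text{const}$, the case $k=1$ gives $\sqrt t$, the case $k=3$ is the candidate that failed over $\mathrm{GF}(8)$, and $k=5$ is $f_\kappa$.

**Computing $D_k$ for $k=1,3,5$.** Let $u,v,w\in\mu$ be distinct, with elementary symmetric functions $e_1,e_2,e_3$. As $\bar v=1/v$, $[v,w]=(v^2+w^2)/(vw)$. Split $D_k=S+P_k+\bar P_k$ with
$$S=[v,w]+[w,u]+[u,v],\qquad P_k=u^k[v,w]+v^k[w,u]+w^k[u,v].$$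
First,
$$S=\frac{u(v^2+w^2)+v(w^2+u^2)+w(u^2+v^2)}{e_3}=\frac{e_1e_2+e_3}{e_3}=\frac{(u+v)(v+w)(w+u)}{e_3}\ne0 .$$
Since $\bar e_1=\frac1u+\frac1v+\frac1w=e_2/e_3$,
$$S=1+y,\qquad y=\frac{e_1e_2}{e_3}=e_1\bar e_1\in\mathrm{GF}(q). \tag{8}$$
Next, $k+1$ is even, so the numerator of $P_k$ is a square:
$$P_k=\frac{u^{k+1}(v^2+w^2)+v^{k+1}(w^2+u^2)+w^{k+1}(u^2+v^2)}{e_3}=\frac{A_k^2}{e_3},$$
where $A_k=u^{(k+1)/2}(v+w)+v^{(k+1)/2}(w+u)+w^{(k+1)/2}(u+v)$.

For $k=1$ we have $A_1=0$ and $D_1=S\ne0$; this only recovers $\sqrt x$.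

For $k=3$ we have $A_3=e_1e_2+e_3=e_3S$, so $P_3=pS^2$ with $p=e_3$. For $k=5$ use
$$(u^2+v^2+w^2)e_2=A_5+e_1e_3,\qquad u^2+v^2+w^2=e_1^2,$$
which give $A_5=e_1(e_1e_2+e_3)=e_1e_3S$ and $P_5=pS^2$ with $p=e_1^2e_3$. In both cases, as $S\in\mathrm{GF}(q)$,
$$D_k=S+S^2(p+\bar p)=S\bigl(1+\pi+\bar\pi\bigr),\qquad \pi=Sp .$$
So $D_k=0$ if and only if $\pi+\bar\pi=1$, and then $\pi$ is a root of $X^2+X+\pi\bar\pi\in\mathrm{GF}(q)[X]$.

Here the difference between $k=3$ and $k=5$ shows. For $k=3$, $p\bar p=e_3\bar e_3=1$ and $\pi\bar\pi=S^2$. When $\mathrm{Tr}(S)=1$ the polynomial $X^2+X+S^2$ has two conjugate roots outside $\mathrm{GF}(q)$ with sum $1$, and there is no contradiction. The collision over $\mathrm{GF}(8)$ in Section 4 shows that $D_3=0$ does occur. For $k=5$ the factor $e_1^2$ helps.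

**Lemma 5.** $D_5(u,v,w)\ne0$ for all distinct $u,v,w\in\mu$.

*Proof.* Here $p\bar p=(e_1\bar e_1)^2e_3\bar e_3=y^2$. Suppose $D_5(u,v,w)=0$. Then $\pi+\bar\pi=1$ and, by (8), $\pi\bar\pi=S^2y^2=(1+y)^2y^2=y^4+y^2$. So $\pi$ is a root of
$$X^2+X+y^4+y^2=(X+y^2)(X+y^2+1).$$
Hence $\pi\in\mathrm{GF}(q)$ and $\pi+\bar\pi=2\pi=0\neq1$, a contradiction. $\square$

## 6. The o-polynomials $f_\kappa$: proof of Theorem 2

**Step 1: $f_\kappa$ is an o-polynomial with property (1).** By (7), $\psi_5(t)=f_\kappa(t)+t+\text{const}$. So $\Delta_{\psi_5}=\Delta_{f_\kappa}$ by Lemma 3. By (6) with $g=g_5$ and $g_5(1)=1$, for distinct $a,b,c$,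
$$D_5(u_a,u_b,u_c)=\frac{\Delta_{f_\kappa}(a,b,c)}{\rho_a\rho_b\rho_c},\qquad D_5(u_a,u_b,1)=\frac{\psi_5(a)+\psi_5(b)+a+b}{\rho_a\rho_b}=\frac{f_\kappa(a)+f_\kappa(b)}{\rho_a\rho_b}.$$
The arguments are distinct elements of $\mu$ by Lemma 4, so Lemma 5 says that both expressions are nonzero. Since $N(0)=\kappa$, $f_\kappa(0)=0$. Lemma 3 now shows that $f_\kappa$ is an o-polynomial. Finally $N(x+1)=N(x)$ and $\sqrt{x+1}=\sqrt x+1$ give $f_\kappa(x+1)=f_\kappa(x)+1$.

**Step 2: for $m\ge4$, $f_\kappa$ is not a translation monomial.** Suppose $f_\kappa(x)=(ax)^{2^h}$ with $1\le h<m$, $\gcd(h,m)=1$. From $f_\kappa(1)=f_\kappa(0)+1=1$ we get $a=1$. Squaring, for all $x\in\mathrm{GF}(q)$,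
$$x^{2^{h+1}}=x+N(x)^{-2}+N(x)^{-4}+c,\qquad c=\kappa^{-2}+\kappa^{-4}. \tag{9}$$

If $h=m-1$, then $x^{2^{h+1}}=x$, so $N(x)^{-2}$ is always a root of $Z^2+Z+c$, and $N$ takes at most two values. But $N$ takes $q/2\ge8$ values, one for each element of $T_0$.

If $h\le m-2$, multiply (9) by $N^4$: the polynomial
$$N^4\bigl(x^{2^{h+1}}+x+c\bigr)+N^2+1$$
vanishes on all of $\mathrm{GF}(q)$. It is nonzero of degree $8+2^{h+1}$. For $m\ge5$ this degree is at most $8+q/2<q$. For $m=4$, $\gcd(h,4)=1$ and $h\le2$ force $h=1$, and the degree is $12<16$. A nonzero polynomial of degree less than $q$ cannot have $q$ zeros, so both cases are contradictory.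

**Step 3: count blocks.** Let $f=f_\kappa$. For $b\in\mathrm{GF}(q)\setminus\{0,1\}$, (2) gives $V_b+c=V_b+c+(1+b)$ with $1+b\ne0$, so the translates $V_b+c$ are at most $q/2$ in number. For $b=1$,
$$f(x)+x=(\sqrt x+x)+(N^{-1}+N^{-2})+(\kappa^{-1}+\kappa^{-2}),$$
and each bracket has trace $0$. Since $|V_1|=q/2$, $V_1=T_0$, which has exactly two translates. Altogether
$$|\mathcal B_{(f,q/2)}|\le(q-2)\frac q2+2<q(q-1),$$
the last inequality because it is equivalent to $q^2>4$. This proves Theorem 2. $\blacksquare$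

## 7. The curve $\varphi(X)+\varphi(Y)=d$ and the exact count for $m\ge15$

Is the bound attained, or are there further coincidences? Let $f=f_\kappa$, and let $U_b=\{d:V_b+d=V_b\}$ be the group of periods of $V_b$ (with $0$ included). All translates of $V_b$ have the same group. We know $\{0,1+b\}\subseteq U_b$ from (2), and $U_1=T_0$ has $q/2$ elements.

**Step 1: reduce Theorem 3 to a statement about periods.** *It suffices to prove $U_b=\{0,1+b\}$ for all $b\ne0,1$.* Given this, the groups $U_b$, $b\ne0$, are pairwise distinct: those with $b\ne1$ have two elements and different nonzero elements, and $|U_1|=q/2>2$. So blocks with different $b$ are different, and for given $b$ there are $q/|U_b|$ translates. The number of blocks is $(q-2)\frac q2+2$.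

From now on fix $b\ne0,1$ and suppose that
$$V_b+d=V_b\quad\text{for some } d\in\mathrm{GF}(q),\ d\notin\{0,1+b\}. \tag{10}$$
We shall derive a contradiction when $m\ge15$.

**Step 2: turn (10) into a curve with too many points.** Put $\eta=\sqrt\kappa$, so $\mathrm{Tr}(\eta)=1$, and
$$n(X)=X^2+X+\eta,\qquad \varphi(X)=X+bX^2+n(X)^{-2}+n(X)^{-4}.$$
With $x=X^2$ we have $N(x)=X^4+X^2+\kappa=n(X)^2$ and $f(x)+bx=\varphi(X)+\text{const}$. As $X$ runs over $\mathrm{GF}(q)$, so does $x$. By Lemma 1, $\varphi$ takes each of its values on $\mathrm{GF}(q)$ exactly twice, and by (10) its value set is invariant under adding $d$. So for each $X\in\mathrm{GF}(q)$ there are exactly two $Y$ with $\varphi(Y)=\varphi(X)+d$, and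
$$\#\{(X,Y)\in\mathrm{GF}(q)^2:\varphi(X)+\varphi(Y)=d\}=2q. \tag{11}$$
An absolutely irreducible curve of bounded genus has about $q$ points. So we want to show that all the points in (11) lie on one such curve.

Let $r,r+1$ be the roots of $n$. By (F2), they lie in $\mathrm{GF}(q^2)\setminus\mathrm{GF}(q)$ and $r^q=r+1$. Let $k$ be the algebraic closure of $\mathrm{GF}(q)$, and put
$$G=n(X)^4n(Y)^4\bigl(\varphi(X)+\varphi(Y)+d\bigr)\in\mathrm{GF}(q)[X,Y].$$
Its degree in $X$ is $10$, with leading coefficient $b\,n(Y)^4$, and likewise in $Y$.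

**Step 3: elementary properties of $G$.** *$G$ has no factor of positive degree in $k[X]$ or in $k[Y]$.* We have to see that $G(X_0,Y)\ne0$ for each $X_0\in k$. If $n(X_0)=0$, only the term of $G$ coming from $n(X)^{-4}$ survives, and $G(X_0,Y)=n(Y)^4\ne0$. Otherwise $G(X_0,Y)$ has leading term $b\,n(X_0)^4Y^{10}$. The case of $k[Y]$ follows by symmetry.

*The points of (11) are nonsingular.* In characteristic $2$, $n(X)^2$ and $n(X)^4$ have zero derivative, and $X+bX^2$ has derivative $1$. So
$$\frac{\partial G}{\partial X}=n(X)^4n(Y)^4 ,$$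
which is nonzero at every point of $\mathrm{GF}(q)^2$, as $n$ has no zero there.

*Each point of (11) lies on exactly one irreducible factor of $G$ over $k$, is nonsingular on it, and this factor is defined over $\mathrm{GF}(q)$.* If the point were on two factors, or on a repeated one, the product rule would give $\partial G/\partial X=0$ there. The product rule also gives $\partial H/\partial X\ne0$ at the point, where $H$ is the factor through it. Raising the coefficients of $H$ to the $q$-th power gives another irreducible factor of $G$, since $G$ has coefficients in $\mathrm{GF}(q)$. It passes through the same point, whose coordinates are in $\mathrm{GF}(q)$, so it is a constant multiple of $H$. Scale $H$ so that one coefficient is $1$; then all its coefficients are in $\mathrm{GF}(q)$.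

It remains to prove:

**Claim.** $G$ has at most one irreducible factor over $k$ that is defined over $\mathrm{GF}(q)$ (up to constants).

**Step 4: the poles of $X$ and $Y$ on a component.** Let $H$ be a factor as in the Claim and $E=k(X,Y)$ its function field, the fraction field of $k[X,Y]/(H)$. By Step 3, $H$ involves both variables, so $X$ and $Y$ are nonconstant in $E$. By Gauss's lemma $[E:k(X)]=\deg_YH$ and $[E:k(Y)]=\deg_XH$. In $E$,
$$\varphi(X)+\varphi(Y)=d. \tag{12}$$
Recall that at each place of $E$ the function $X$ has a value in $k\cup\{\infty\}$. The ramification indices $e_X$ of the places above a fixed value of $X$ add up to $[E:k(X)]$, because $k$ is algebraically closed; similarly for $Y$.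

At a place with $X=\infty$, $\varphi(X)$ has a pole because of $bX^2$. By (12) $\varphi(Y)$ has a pole, so $Y\in\{\infty,r,r+1\}$. Likewise with $X$ and $Y$ exchanged. Call a place with $X=\infty$, $Y\in\{r,r+1\}$ of *type I*, and a place with $X\in\{r,r+1\}$, $Y=\infty$ of *type II*.

*If $E$ has a place of some type, it has at least two of that type, one for each of the values $r,r+1$.* Raising coefficients to the $q$-th power and fixing $X,Y$ is an automorphism of $k[X,Y]$ that fixes $H$, so it induces an automorphism $\sigma$ of $E$. It maps a place $\mathfrak p$ with $Y(\mathfrak p)=r$ to a place where $\sigma(Y-r)=Y-r^q=Y-(r+1)$ vanishes, and vice versa since $(r+1)^q=r$. It keeps $X=\infty$, because $\sigma(X)=X$. The same holds for type II.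

**Step 5: ramification at these places.** The mechanism is visible in the example $z^2+z=s$: where $s$ has a pole, $z$ has a pole too, and $2v(z)=v(s)$. If $s$ has a simple pole downstairs, then $v(s)=-e$ upstairs, so the ramification index $e$ must be even. We look for such an equation here.

At a type I place let $v$ be the normalized valuation and $\nu=1/n(Y)$. Then $v(X)=-e_X$ and $v(\nu)=-e_Y$, since $n(Y)=(Y+r)(Y+r+1)$ vanishes to order $e_Y$. In (12) the terms $n(X)^{-2},n(X)^{-4},Y,bY^2$ are regular, that is, without pole. Hence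
$$X+bX^2=\nu^4+\nu^2+(\text{regular}). \tag{13}$$
Comparing pole orders, $2e_X=4e_Y$, so $e_X=2e_Y$. Now remove the leading poles. Put
$$X_2=bX+b^{1/2}\nu^2+\beta\nu,\qquad \beta^2=b+b^{1/2}.$$
Here $\beta\ne0$, because $b+b^{1/2}=0$ only for $b\in\{0,1\}$. Multiplying (13) by $b$, $(bX)^2+bX=b\nu^4+b\nu^2+(\text{regular})$, so
$$X_2^2+X_2=b\nu^4+b\nu^2+\bigl(b\nu^4+b^{1/2}\nu^2\bigr)+\bigl(\beta^2\nu^2+\beta\nu\bigr)+(\text{regular})=\beta\nu+(\text{regular}).$$
The right side has valuation $-e_Y<0$. So $X_2$ has a pole and $2v(X_2)=-e_Y$. Thus $e_Y$ is even and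
$$e_Y\ge2,\quad e_X\ge4\quad\text{at type I places};\qquad e_X\ge2,\quad e_Y\ge4\quad\text{at type II places}, \tag{14}$$
the second part by the symmetry of (12) in $X$ and $Y$.

**Step 6: no component avoids both types.** Here the assumption on $d$ is used. Suppose $E$ has no place of type I or II. Put $Z=X+Y$. A pole of $Z$ is a pole of $X$ or of $Y$, so by Step 4 it is a place with $X=Y=\infty$. At such a place, (12) gives
$$bZ^2+Z=d+n(X)^{-2}+n(X)^{-4}+n(Y)^{-2}+n(Y)^{-4},$$
which is regular; so $Z$ is regular there. Hence $Z$ has no poles at all and is a constant $\zeta\in k$. Since $X$ is transcendental over $k$, (12) becomes the identity $\varphi(X)+\varphi(X+\zeta)=d$ in $k(X)$. The finite poles of $\varphi(X)$ are exactly $r,r+1$, and those of $\varphi(X+\zeta)$ are $r+\zeta,r+1+\zeta$. They must cancel, so $\{r,r+1\}=\{r+\zeta,r+1+\zeta\}$ and $\zeta\in\{0,1\}$. If $\zeta=0$, then $d=0$. If $\zeta=1$, then, as $n(X+1)=n(X)$, $d=\varphi(X)+\varphi(X+1)=1+b$. Both are excluded by (10).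

**Step 7: proof of the Claim by counting degrees.** Suppose $H_1,H_2$ are two different factors as in the Claim, with function fields $E_1,E_2$. As $H_1H_2\mid G$,
$$[E_1:k(X)]+[E_2:k(X)]\le\deg_YG=10,\qquad [E_1:k(Y)]+[E_2:k(Y)]\le\deg_XG=10.$$
If both had type I places, each would have at least two, with $e_X\ge4$, above $X=\infty$; then the first sum would be at least $16$. So at most one of them has type I places. In the same way, with $Y$ in place of $X$, at most one has type II places. By Step 6 each has places of some type. After renumbering, $E_1$ has only type II places and $E_2$ only type I places.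

By (14), a type II place of $E_1$ gives $[E_1:k(X)]\ge2$, and the two type I places of $E_2$ give $[E_2:k(X)]\ge4+4=8$. The sum is at most $10$, so both are equalities. Thus two type I places already account for everything in $E_2$ above $X=\infty$, and $E_2$ has no place with $X=Y=\infty$. It has no type II place either. By Step 4 it then has no place with $Y=\infty$ at all. But $Y$ is nonconstant and must have a pole. This contradiction proves the Claim. $\square$

**Step 8: compare with the Hasse–Weil bound.** By Step 3 and the Claim, all points in (11) lie on one curve $H=0$, where $H$ is irreducible over $k$ and has coefficients in $\mathrm{GF}(q)$, and they are nonsingular on it. (There is such an $H$, because the number in (11) is not zero.) Let $F=\mathrm{GF}(q)(X,Y)$ be its function field. Its full constant field is $\mathrm{GF}(q)$: if it were an extension $K'$ of degree $j>1$, then $[F:K'(X)]=\deg_YH/j$, so $H$ would factor over $K'(X)$ and, by Gauss's lemma and Step 3, over $K'$.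

At a nonsingular $\mathrm{GF}(q)$-rational point the local ring is a discrete valuation ring with residue field $\mathrm{GF}(q)$. So different points of (11) give different places of degree one of $F$. Riemann's inequality (Stichtenoth, *Algebraic Function Fields and Codes*, 2nd ed., Cor. 3.11.4) bounds the genus $\mathfrak g$ of $F$:
$$\mathfrak g\le\bigl([F:\mathrm{GF}(q)(X)]-1\bigr)\bigl([F:\mathrm{GF}(q)(Y)]-1\bigr)\le9\cdot9=81 .$$
By the Hasse–Weil bound, $F$ has at most $q+1+2\mathfrak g\sqrt q\le q+1+162\sqrt q$ places of degree one. With (11),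
$$2q\le q+1+162\sqrt q,\qquad\text{that is,}\qquad \sqrt q\,(\sqrt q-162)\le1 .$$
For $m\ge15$ we have $\sqrt q\ge\sqrt{32768}>181$, and the left side exceeds $181\cdot19$. This is a contradiction. So no $d$ as in (10) exists, $U_b=\{0,1+b\}$ for all $b\ne0,1$, and Step 1 gives
$$|\mathcal B_{(f_\kappa,q/2)}|=\frac{q(q-2)}2+2\qquad(m\ge15).$$
This proves Theorem 3. $\blacksquare$
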